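\title{The Tukey type of the Kat\v{e}tov order on the class $\mathcal{AN}$}

\begin{abstract}
An ideal $\mathcal I$ on $\omega$ determines a space $\omega\cup\{p\}$ with one non-isolated point, whose neighborhoods are given by the dual filter. Let $\mathcal{AN}$ be the class of ideals for which this space carries finitely supported signed measures whose norms tend to infinity and which converge to zero on every clopen set. We prove that $(\omega^\omega,\le^*)$ is Tukey reducible to $\mathcal{AN}$ with the Kat\v{e}tov order, so that the two preorders are Tukey equivalent. The same holds for every preorder between the Kat\v{e}tov--Blass order and the Kat\v{e}tov order. The proof rests on a lower bound for the number of atoms of certain sequences of measures. This bound also describes the Kat\v{e}tov order exactly on a cofinal subfamily of $\mathcal{AN}$ and yields an order embedding of $(\mathcal P(\omega),\subseteq^*)$ into $\mathcal{AN}$.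
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The class $\mathcal{AN}$}
An \emph{ideal} on $\omega=\{0,1,2,\dots\}$ is a family of subsets of $\omega$ that is closed under subsets and finite unions, contains every finite set, and does not contain $\omega$. The smallest ideal is $\mathrm{Fin}$, the family of finite sets. For a free filter $F$ on $\omega$ (a filter containing all cofinite sets) let $N_F=\omega\cup\{p_F\}$ with $p_F\notin\omega$, where every point of $\omega$ is isolated and the open neighborhoods of $p_F$ are the sets $A\cup\{p_F\}$ with $A\in F$. We apply this to the dual filter $\mathcal I^*=\{\omega\setminus A:A\in\mathcal I\}$ of an ideal $\mathcal I$ and write $p$ for the non-isolated point. A set $A\subseteq\omega$ is always open, and it is closed exactly when $\omega\setminus A\in\mathcal I^*$. Hence the clopen subsets of $N_{\mathcal I^*}$ are the members of $\mathcal I$ and their complements in $N_{\mathcal I^*}$.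

A \emph{finitely supported signed measure} on $N_F$ is a combination $\mu=\sum_{x\in S}a_x\delta_x$ with $S\subseteq N_F$ finite and $a_x\in\mathbb R$; its norm is $\|\mu\|=\sum_{x\in S}|a_x|$. The class $\mathcal{AN}$ consists of all ideals $\mathcal I$ for which $N_{\mathcal I^*}$ carries a sequence $\langle\mu_n:n\in\omega\rangle$ of such measures with
\[
\|\mu_n\|\to\infty\qquad\text{and}\qquad\mu_n(A)\to0\ \text{ for every clopen }A\subseteq N_{\mathcal I^*}.
\]
So $\mathcal I\in\mathcal{AN}$ when a uniform boundedness principle fails for the clopen algebra of $N_{\mathcal I^*}$: setwise convergence does not force bounded norms. For example, $\mathrm{Fin}\in\mathcal{AN}$: the measures $\mu_n=n(\delta_n-\delta_p)$ have norm $2n$, and a clopen set contains, for large $n$, both or neither of $n$ and $p$. A larger ideal has more clopen sets to test, so membership in $\mathcal{AN}$ is a smallness property.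

\subsection*{The orders}
For ideals $\mathcal I,\mathcal J$ we write $\mathcal I\le_K\mathcal J$ (\emph{Kat\v{e}tov order}) if there is $g\colon\omega\to\omega$ with $g^{-1}[A]\in\mathcal J$ for every $A\in\mathcal I$, and we say that $g$ \emph{witnesses} this. We write $\mathcal I\le_{KB}\mathcal J$ (\emph{Kat\v{e}tov--Blass order}) if some finite-to-one $g$ is a witness. Composing witnesses shows that both relations are preorders, and the identity map shows that both extend inclusion. On the set $\omega^\omega$ of functions $\omega\to\omega$ we write $f\le^*f'$ if $f(n)\le f'(n)$ for all but finitely many $n$, and for sets we write $X\subseteq^*Y$ if $X\setminus Y$ is finite.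

A subset of a preorder $P$ is \emph{unbounded} if it has no upper bound in $P$, and \emph{cofinal} if every element of $P$ lies below one of its members; $P$ is \emph{directed} if any two elements have a common upper bound. The least sizes of an unbounded and of a cofinal subset of $(\omega^\omega,\le^*)$ are denoted by $\mathfrak b$ and $\mathfrak d$. A map $\phi\colon P\to Q$ between preorders is a \emph{Tukey reduction} if for every $q_0\in Q$ there is $p_0\in P$ such that $\phi(p)\le_Qq_0$ implies $p\le_Pp_0$ for all $p\in P$. We write $P\preceq_TQ$ if such a map exists, and $P\equiv_TQ$ if $P\preceq_TQ$ and $Q\preceq_TP$.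

It is known that $(\mathcal{AN},\le_K)\preceq_T(\omega^\omega,\le^*)$. The following question comes from \cite{Zuchowski}.

\medskip
\noindent\textbf{Question.} \emph{Does $(\omega^\omega,\le^*)\preceq_T(\mathcal{AN},\le_K)$ hold?}
\medskip

The class $\mathcal{AN}$ is closed downward under $\le_K$ (Corollary~\ref{cor:basic}). A cofinal family $\mathcal D\subseteq\mathcal{AN}$ is therefore a complete list of tests: an ideal is in $\mathcal{AN}$ if and only if it lies below some member of $\mathcal D$. The Tukey type controls how short such a list can be (Lemma~\ref{lem:tukey}). The known reduction says that $\mathfrak d$ tests suffice, but it does not exclude a single test, because a preorder with a largest element is Tukey reducible to every nonempty preorder by any map. A positive answer says that fewer than $\mathfrak d$ tests never suffice.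

There is a reason to expect each answer. An ideal in $\mathcal{AN}$ comes with measures $\rho_j$ on $\omega$ of mass $j$ and finite support, and the sizes of the supports form a sequence of integers. The uniform measure on a large finite set can be pushed forward almost exactly onto any measure with few atoms, but not conversely, so faster sequences should give larger ideals; this suggests the answer yes. On the other hand, a Kat\v{e}tov map may send the support of $\rho_j$ to a support of much smaller index, and if all masses were equal to $1$ this freedom would erase the growth rate completely (Remark~\ref{rem:mass1}). The answer is yes, and the proof measures exactly how far the growth of the masses restricts that freedom.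

\subsection*{Results}
From now on a \emph{measure} on $\omega$ is nonnegative and finitely supported; the points of its support are its \emph{atoms}. Let $M=\langle M_i:i\ge1\rangle$ be a sequence of positive integers. Partition $\omega$ into consecutive intervals $I^M_1,I^M_2,\dots$, called \emph{blocks}, with $|I^M_i|=M_i$. Let $\lambda^M_i$ be the measure that gives mass $i/M_i$ to each point of $I^M_i$, so that $\lambda_i^M(\omega)=i$, and put
\[
\mathcal I_M=\Bigl\{A\subseteq\omega:\ \lambda^M_i(A)=\frac{i\,|A\cap I^M_i|}{M_i}\to0\Bigr\}.
\]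
This is an ideal, since a finite set meets only finitely many blocks and $\lambda^M_i(\omega)\not\to0$, and it belongs to $\mathcal{AN}$ (Corollary~\ref{cor:basic}). We call $M$ \emph{admissible} if $M_i/i$ is nondecreasing and tends to infinity. An admissible sequence is strictly increasing, because $M_{i+1}\ge\frac{i+1}{i}M_i>M_i$. For $f\in\omega^\omega$ let
\[
f^+(i)=\max_{l\le i}f(l),\qquad M^f_i=i^2\bigl(1+f^+(i)\bigr)\quad(i\ge1),\qquad\Phi(f)=\mathcal I_{M^f}.
\]
The sequence $M^f$ is admissible, since $M^f_i/i=i(1+f^+(i))$.

\begin{theorem}\label{thm:main}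
Let $\sqsubseteq$ be a preorder on $\mathcal{AN}$ with ${\le_{KB}}\subseteq{\sqsubseteq}\subseteq{\le_K}$.
\begin{enumerate}
\item[(a)] The map $\Phi\colon(\omega^\omega,\le^*)\to(\mathcal{AN},\sqsubseteq)$ is a Tukey reduction, it is monotone ($f\le^*f'$ implies $\Phi(f)\sqsubseteq\Phi(f')$), and its range is $\sqsubseteq$-cofinal.
\item[(b)] $(\mathcal{AN},\sqsubseteq)\equiv_T(\omega^\omega,\le^*)$.
\item[(c)] $(\mathcal{AN},\sqsubseteq)$ is directed, the least size of a $\sqsubseteq$-unbounded family in $\mathcal{AN}$ is $\mathfrak b$, and the least size of a $\sqsubseteq$-cofinal family is $\mathfrak d$.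
\end{enumerate}
In particular, $(\omega^\omega,\le^*)\preceq_T(\mathcal{AN},\le_K)$.
\end{theorem}

By (a), the ideals $\mathcal I_M$ with $M$ admissible are cofinal in $\mathcal{AN}$. On this family the Kat\v{e}tov order is a comparison of growth rates up to a linear change of the index.

\begin{theorem}\label{thm:class}
Let $M$ be admissible and let $N=\langle N_j:j\ge1\rangle$ be any sequence of positive integers. The following are equivalent:
\begin{enumerate}
\item[(1)] $\mathcal I_M\le_K\mathcal I_N$;
\item[(2)] $\mathcal I_M\le_{KB}\mathcal I_N$;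
\item[(3)] there is an integer $C\ge1$ with $N_j\ge M_{\lceil j/C\rceil}$ for all but finitely many $j$.
\end{enumerate}
\end{theorem}

A map $\phi\colon P\to Q$ between preorders is an \emph{order embedding} if $p\le_Pp'\iff\phi(p)\le_Q\phi(p')$ for all $p,p'\in P$.

\begin{theorem}\label{thm:embed}
The preorder $(\mathcal P(\omega),\subseteq^*)$, and hence also $(\omega^\omega,\le^*)$, order-embeds into $(\mathcal{AN},\le_K)$ and, via the same map, into $(\mathcal{AN},\le_{KB})$.
\end{theorem}

All three theorems depend on one estimate, Proposition~\ref{prop:count}. Section~\ref{sec:example} shows its idea on the sequences $j^2$ and $i^3$, and Section~\ref{sec:count} proves it. Sections~\ref{sec:class}, \ref{sec:tukey} and~\ref{sec:embed} prove Theorems~\ref{thm:class}, \ref{thm:main} and~\ref{thm:embed}. Section~\ref{sec:tukey} includes a proof of the reduction of $\mathcal{AN}$ to $\omega^\omega$, in the form needed for $\le_{KB}$.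

\section{Null sequences, Tukey reductions and two counting facts}\label{sec:prelim}

\subsection*{Null sequences}
Signed measures are inconvenient for counting, and the only outside fact that we use replaces them by nonnegative ones. A \emph{density submeasure} is a function $\varphi=\sup_k\nu_k$ on $\mathcal P(\omega)$, where the $\nu_k$ are measures on $\omega$ with pairwise disjoint finite supports. Identifying $n$ with $\{0,\dots,n-1\}$, put $\mathrm{Exh}(\varphi)=\{A\subseteq\omega:\lim_{n\to\infty}\varphi(A\setminus n)=0\}$. The following characterization is known.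

\begin{theorem}\label{thm:known}
An ideal $\mathcal I$ belongs to $\mathcal{AN}$ if and only if $\mathcal I\subseteq\mathrm{Exh}(\varphi)$ for some density submeasure $\varphi$ on $\omega$ with $\varphi(\omega)=\infty$.
\end{theorem}

The ideals $\mathcal I_M$ are the simplest of this form: $\mathcal I_M=\mathrm{Exh}(\varphi)$ for $\varphi=\sup_i\lambda^M_i$, because $\varphi(A\setminus n)$ is nonincreasing in $n$ and equals $\sup_{i\ge i_0}\lambda_i^M(A)$ for $n=\min I^M_{i_0}$.

To compare two ideals we need a common scale, and we use total mass as the index. For an ideal $\mathcal J$, a \emph{$\mathcal J$-null sequence} is a sequence $\langle\rho_j:j\ge1\rangle$ of measures on $\omega$ such that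
\[
\rho_j(\omega)=j\ \text{ for all }j\qquad\text{and}\qquad\rho_j(B)\to0\ \text{ for every }B\in\mathcal J .
\]
It is \emph{disjoint} if the supports are pairwise disjoint. By definition, $\langle\lambda^M_i:i\ge1\rangle$ is a disjoint $\mathcal I_M$-null sequence. For $g\colon\omega\to\omega$ and a measure $\rho$, the \emph{pushforward} $g_*\rho$ is the measure $A\mapsto\rho(g^{-1}[A])$. It has the same total mass as $\rho$, and its support is the image of the support of $\rho$, so it has at most as many atoms.

\begin{lemma}\label{lem:null}
Let $\mathcal I$ and $\mathcal J$ be ideals.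
\begin{enumerate}
\item[(a)] If there is a $\mathcal J$-null sequence, then $\mathcal J\in\mathcal{AN}$.
\item[(b)] If $\mathcal J\in\mathcal{AN}$, then there is a disjoint $\mathcal J$-null sequence.
\item[(c)] If $g$ witnesses $\mathcal I\le_K\mathcal J$ and $\langle\rho_j\rangle$ is $\mathcal J$-null, then $\langle g_*\rho_j\rangle$ is $\mathcal I$-null.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $\langle\rho_j\rangle$ be $\mathcal J$-null and put $\mu_j=\rho_j-j\delta_p$, so $\|\mu_j\|=2j$. For $B\in\mathcal J$ we have $\mu_j(B)=\rho_j(B)\to0$, and $\mu_j(N_{\mathcal J^*}\setminus B)=(j-\rho_j(B))-j=-\rho_j(B)\to0$. These are all the clopen sets.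

(b) By Theorem~\ref{thm:known} there is a density submeasure $\psi=\sup_k\nu_k$ with $\psi(\omega)=\infty$ and $\mathcal J\subseteq\mathrm{Exh}(\psi)$. The numbers $\nu_k(\omega)$ are finite and unbounded, so for each $j$ infinitely many of them are at least $j$. Choose $k_1<k_2<\cdots$ with $\nu_{k_j}(\omega)\ge j$ and put $\rho_j=\frac{j}{\nu_{k_j}(\omega)}\nu_{k_j}$. Then $\rho_j(\omega)=j$, the supports are pairwise disjoint, and $\rho_j\le\nu_{k_j}\le\psi$. Let $B\in\mathcal J$ and $n\in\omega$. Only finitely many of the supports meet $\{0,\dots,n-1\}$, and for all other $j$ we have $\rho_j(B)=\rho_j(B\setminus n)\le\psi(B\setminus n)$. So $\limsup_j\rho_j(B)\le\psi(B\setminus n)$ for every $n$, and the right side tends to $0$.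

(c) For $A\in\mathcal I$ we have $g^{-1}[A]\in\mathcal J$, so $g_*\rho_j(A)=\rho_j(g^{-1}[A])\to0$.
\end{proof}

\begin{corollary}\label{cor:basic}
Every $\mathcal I_M$ belongs to $\mathcal{AN}$. If $\mathcal I\le_K\mathcal J$ and $\mathcal J\in\mathcal{AN}$, then $\mathcal I\in\mathcal{AN}$.
\end{corollary}

\begin{proof}
Apply (a) to $\langle\lambda^M_i\rangle$. For the second claim apply (b), (c) and (a) in this order.
\end{proof}

Not every ideal is in $\mathcal{AN}$. Suppose that $\mathcal J$ contains one of $E$ and $\omega\setminus E$ for each $E\subseteq\omega$, and that $\langle\rho_j\rangle$ is a disjoint $\mathcal J$-null sequence. For $E$ the union of the supports with even index, $\rho_j(E)=j$ for even $j$ and $\rho_j(\omega\setminus E)=j$ for odd $j$, so neither set is in $\mathcal J$, a contradiction.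

\subsection*{Tukey reductions}

\begin{lemma}\label{lem:tukey}
Let $\phi\colon P\to Q$ be a Tukey reduction. If $X\subseteq P$ is unbounded, then $\phi[X]$ is unbounded. If $D\subseteq Q$ is cofinal, then $P$ has a cofinal subset of size at most $|D|$. Consequently, Tukey equivalent preorders have the same least size of an unbounded subset and the same least size of a cofinal subset.
\end{lemma}

\begin{proof}
For $q\in Q$ fix $p_q\in P$ such that $\phi(p)\le_Qq$ implies $p\le_Pp_q$. If $q$ bounds $\phi[X]$, then $p_q$ bounds $X$. If $D$ is cofinal in $Q$ and $p\in P$, then $\phi(p)\le_Qq$ for some $q\in D$, so $p\le_Pp_q$; thus $\{p_q:q\in D\}$ is cofinal in $P$.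
\end{proof}

\subsection*{Two counting facts}
The first fact builds Kat\v{e}tov maps and the second rules them out.

\emph{Even maps.} Let $P,Q$ be nonempty finite sets with $|P|\ge|Q|$. Distributing the points of $P$ cyclically among the points of $Q$ gives a map $g\colon P\to Q$ whose fibers have at most $\lceil|P|/|Q|\rceil\le2|P|/|Q|$ points; we call such a map \emph{even}. It satisfies
\begin{equation}\label{eq:even}
\frac{|g^{-1}[A]|}{|P|}\le2\,\frac{|A\cap Q|}{|Q|}\qquad\text{for every set }A .
\end{equation}

\emph{Heaviest atoms.} Let $\sigma$ be a measure with at most $s\ge1$ atoms in a set $I$, and let $q\ge1$ be an integer. Let $H$ consist of $q$ atoms of largest mass in $I$, or of all atoms in $I$ if there are at most $q$ of them. We call $H$ the set of the \emph{$q$ heaviest atoms} in $I$. Then $|H|\le q$ and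
\begin{equation}\label{eq:heavy}
\sigma(H)\ge\sigma(I)\min(1,q/s).
\end{equation}
Indeed, if $I$ contains $s'>q$ atoms, the average mass of the $q$ heaviest is at least the average $\sigma(I)/s'\ge\sigma(I)/s$ of all of them; otherwise $\sigma(H)=\sigma(I)$.

\section{An example: squares and cubes}\label{sec:example}

Let $N_j=j^2$ and $M_i=i^3$. A point of $I^N_j$ has $\lambda^N_j$-mass $1/j$, and a point of $I^M_i$ has $\lambda^M_i$-mass $1/i^2$. Mapping each $I^M_i$ onto $I^N_i$ by an exactly $i$-to-one map $g$ gives
\[
\lambda^M_i(g^{-1}[A])=\frac1{i^2}\cdot i\,|A\cap I^N_i|=\lambda^N_i(A),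
\]
so $\mathcal I_N\le_{KB}\mathcal I_M$.

We show that $\mathcal I_M\le_K\mathcal I_N$ cannot be witnessed by a map $g$ that sends each block $I^N_j$ into a single block $I^M_{k(j)}$. Suppose that $g$ is such a witness. Then $\sigma_j=g_*\lambda^N_j$ is $\mathcal I_M$-null and has all its mass $j$ on $I^M_{k(j)}$. Since $\sigma_j(I^M_k)\to0$ for each fixed $k$, we have $k(j)\to\infty$. Fix $j$ and write $k=k(j)$. We look for a set $A_j\subseteq I^M_k$ that is cheap for $\lambda^M_k$ but has $\sigma_j(A_j)\ge1$. There are two bounds on the number of atoms of $\sigma_j$: the size $k^3$ of the target block and the size $j^2$ of the source block.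

\emph{Early target, $k\le j^{2/3}$.} The mass $j$ is too large for the block. Let $A_j$ be the set of the $\lceil k^3/j\rceil$ heaviest atoms. By \eqref{eq:heavy} with $s=k^3$ we get $\sigma_j(A_j)\ge j\min(1,1/j)=1$, while $\lambda^M_k(A_j)\le(k^3/j+1)/k^2\le j^{-1/3}+k^{-2}$.

\emph{Late target, $k>j^{2/3}$.} The atoms are too few for the block. Let $A_j$ be the set of the $j$ heaviest atoms. By \eqref{eq:heavy} with $s=j^2$ we get $\sigma_j(A_j)\ge j\min(1,1/j)=1$, while $\lambda^M_k(A_j)\le j/k^2<j^{-1/3}$.

In both cases $\lambda^M_{k(j)}(A_j)\to0$ as $j\to\infty$. Choose $j_1<j_2<\cdots$ with $k(j_1)<k(j_2)<\cdots$ and let $A=\bigcup_lA_{j_l}$. The pieces lie in distinct blocks, so $A\in\mathcal I_M$, but $\sigma_{j_l}(A)\ge1$ for all $l$. This contradicts the fact that $\langle\sigma_j\rangle$ is $\mathcal I_M$-null.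

The early case is where the growth of the masses matters.

\begin{remark}\label{rem:mass1}
Give every block mass $1$ instead of $i$: let $\mathcal Z_M=\{A:|A\cap I_i^M|/M_i\to0\}$. Then $\mathcal Z_M\le_K\mathcal Z_N$ whenever $M_i\to\infty$ and $N_j\to\infty$, so all these ideals are Kat\v{e}tov equivalent. Indeed, for large $j$ let $k(j)$ be the largest $k\le j$ with $M_k\le N_j$. Then $k(j)\to\infty$, because each fixed $k$ qualifies for all large $j$. Let $g$ map $I^N_j$ evenly to $I^M_{k(j)}$ for large $j$. By \eqref{eq:even}, $|g^{-1}[A]\cap I^N_j|/N_j\le2|A\cap I^M_{k(j)}|/M_{k(j)}\to0$ for $A\in\mathcal Z_M$.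
\end{remark}

\section{A lower bound for the number of atoms}\label{sec:count}

In this section $M$ is fixed, and we write $I_i=I^M_i$, $\lambda_i=\lambda^M_i$ and $U_n=\bigcup_{i<n}I_i$. Each $U_n$ is finite. The sequence $\langle\lambda_j\rangle$ is $\mathcal I_M$-null with $M_j$ atoms at stage $j$. The key estimate says that no $\mathcal I_M$-null sequence does better, except for a linear change of the index.

\begin{proposition}\label{prop:count}
Let $M$ be admissible, let $\langle\sigma_j:j\ge1\rangle$ be an $\mathcal I_M$-null sequence, and let $N_j$ be the number of atoms of $\sigma_j$. Then there is an integer $C\ge1$ with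
\[
N_j\ge M_{\lceil j/C\rceil}\qquad\text{for all but finitely many }j.
\]
\end{proposition}

Compared with Section~\ref{sec:example}, the measure $\sigma_j$ may now be spread over many blocks, early and late ones at once. There is also a mismatch of quantifiers: the hypothesis concerns one set $A\in\mathcal I_M$ at a time, while the set of heaviest atoms depends on $j$. In the example we glued such sets along a subsequence. The next lemma does the gluing once, and turns the hypothesis into a bound that is uniform in $A$. For $\varepsilon>0$ call $A\subseteq\omega$ \emph{$\varepsilon$-small} if $\lambda_i(A)\le\varepsilon$ for all $i$, that is, $|A\cap I_i|\le\varepsilon M_i/i$ for all $i$.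

\begin{lemma}\label{lem:uniform}
Let $M$ be any sequence of positive integers and let $\langle\sigma_j\rangle$ be $\mathcal I_M$-null. There are $\varepsilon\in(0,1]$ and $j_0$ such that $\sigma_j(A)\le1$ whenever $j\ge j_0$ and $A$ is $\varepsilon$-small.
\end{lemma}

\begin{proof}
Suppose not. Then for every $l\ge1$ there are arbitrarily large $j$ for which some $2^{-l}$-small set $B$ has $\sigma_j(B)>1$. We choose $n_1<n_2<\cdots$, $j_1<j_2<\cdots$ and sets $B_l$ recursively, starting with $n_1=1$. Given $n_l$, the finite set $U_{n_l}$ is in $\mathcal I_M$, so $\sigma_j(U_{n_l})\le\frac12$ for all large $j$. Choose $j_l$, larger than the previous ones, and a $2^{-l}$-small set $B_l$ with $\sigma_{j_l}(U_{n_l})\le\frac12$ and $\sigma_{j_l}(B_l)>1$. Then choose $n_{l+1}>n_l$ so that $U_{n_{l+1}}$ contains the support of $\sigma_{j_l}$.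

Let $A_l=B_l\cap(U_{n_{l+1}}\setminus U_{n_l})$ and $A=\bigcup_lA_l$. For $n_l\le i<n_{l+1}$ we have $A\cap I_i=B_l\cap I_i$, so $\lambda_i(A)\le2^{-l}$. Hence $A\in\mathcal I_M$. But
\[
\sigma_{j_l}(A)\ge\sigma_{j_l}(A_l)\ge\sigma_{j_l}(B_l)-\sigma_{j_l}(U_{n_l})>\tfrac12
\]
for all $l$, which contradicts $\sigma_j(A)\to0$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:count}]
Take $\varepsilon$ and $j_0$ from Lemma~\ref{lem:uniform}. We test $\sigma_j$ against the $\varepsilon$-small set that is worst for it, namely the one that takes in each block as many of the heaviest atoms as $\varepsilon$-smallness allows. The allowance in $I_i$ is $q_i=\lfloor\varepsilon M_i/i\rfloor$ points. Since $M_i/i\to\infty$, there is $i_0$ with $\varepsilon M_i/i\ge1$ for $i\ge i_0$, and since $\lfloor t\rfloor\ge t/2$ for $t\ge1$,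
\begin{equation}\label{eq:q}
q_i\ge\frac{\varepsilon M_i}{2i}\qquad(i\ge i_0).
\end{equation}
Fix $j\ge j_0$ and write $m_i=\sigma_j(I_i)$, so $\sum_im_i=j$. Let $H_i$ be the set of the $q_i$ heaviest atoms of $\sigma_j$ in $I_i$. The set $\bigcup_{i\ge i_0}H_i$ is $\varepsilon$-small, so
\begin{equation}\label{eq:sum}
\sum_{i\ge i_0}\sigma_j(H_i)\le1 .
\end{equation}
We use \eqref{eq:sum} twice, once for each bound on the number of atoms in $I_i$.

\emph{Early blocks carry little mass.} The block $I_i$ contains at most $M_i$ atoms. By \eqref{eq:heavy}, \eqref{eq:q} and $\varepsilon\le1$ we have $\sigma_j(H_i)\ge m_i\min(1,\frac{\varepsilon}{2i})=\frac{\varepsilon m_i}{2i}$ for $i\ge i_0$, so \eqref{eq:sum} gives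
\begin{equation}\label{eq:weighted}
\sum_{i\ge i_0}\frac{m_i}{i}\le\frac2\varepsilon .
\end{equation}
Put $C_0=8/\varepsilon\ge8$ and $k=\lceil j/C_0\rceil$. From now on let $j$ be so large that $j\ge\max(j_0,C_0)$, $k\ge i_0$ and $\sigma_j(U_{i_0})\le1$; the last condition holds for large $j$ because $U_{i_0}$ is finite. An integer $i<k$ satisfies $i<j/C_0$, so by \eqref{eq:weighted}
\[
\sum_{i_0\le i<k}m_i\le\frac j{C_0}\sum_{i\ge i_0}\frac{m_i}i\le\frac{j\varepsilon}{8}\cdot\frac2\varepsilon=\frac j4 .
\]
Together with $\sum_{i<i_0}m_i\le1\le j/4$ this leaves $\sum_{i\ge k}m_i\ge j/2$.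

\emph{Late blocks require many atoms.} The block $I_i$ also contains at most $N_j$ atoms. For $i\ge k$, by \eqref{eq:heavy}, \eqref{eq:q} and the monotonicity of $M_i/i$,
\[
\sigma_j(H_i)\ge m_i\min\Bigl(1,\frac{\varepsilon M_i}{2iN_j}\Bigr)\ge m_i\min\Bigl(1,\frac{\varepsilon M_k}{2kN_j}\Bigr).
\]
Summing over $i\ge k$ and using \eqref{eq:sum} we obtain $\frac j2\min\bigl(1,\frac{\varepsilon M_k}{2kN_j}\bigr)\le1$. Since $j/2>1$, the minimum is not $1$. Hence $\frac{\varepsilon M_k}{2kN_j}\le\frac2j$, that is,
\[
N_j\ge\frac{\varepsilon j}{4k}\,M_k .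
\]
Since $j\ge C_0$, we have $k\le j/C_0+1\le2j/C_0=\varepsilon j/4$, so the coefficient of $M_k$ is at least $1$. Thus $N_j\ge M_{\lceil j/C_0\rceil}$ for all large $j$. As $M$ is increasing, every integer $C\ge C_0$ is as required.
\end{proof}

\begin{remark}[Sharpness]\label{rem:sharp}
For every integer $C\ge1$ the bound is attained. With $k=\lceil j/C\rceil$, the measure $\sigma_j=\frac jk\lambda_k$ has mass $j$ and exactly $M_k$ atoms, and $\sigma_j\le C\lambda_{\lceil j/C\rceil}$ shows that $\langle\sigma_j\rangle$ is $\mathcal I_M$-null. So $C$ must be allowed to depend on the sequence.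
\end{remark}

\begin{remark}[The two halves of admissibility]\label{rem:adm}
The condition $M_i/i\to\infty$ was used for \eqref{eq:q}. If $M_i=i$, then $\lambda_i(A)=|A\cap I_i|$ and $\mathcal I_M=\mathrm{Fin}$; the sequence $\sigma_j=j\delta_j$ is $\mathcal I_M$-null with one atom at each stage, and the conclusion fails. Monotonicity was used to compare all late blocks with $I_k$. Let $M_i=i^2$ for even $i$ and $M_i=i2^i$ for odd $i$, so $M_i/i\to\infty$. Then $\sigma_j=\frac12\lambda_{2j}$ is $\mathcal I_M$-null with $4j^2$ atoms, and for $j=Ck$ with $k$ odd and large we have $4C^2k^2<k2^k=M_{\lceil j/C\rceil}$.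
\end{remark}

\section{The Kat\v{e}tov order on the ideals $\mathcal I_M$}\label{sec:class}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
(2)$\Rightarrow$(1) holds by definition.

(1)$\Rightarrow$(3). Let $g$ witness $\mathcal I_M\le_K\mathcal I_N$. By Lemma~\ref{lem:null}(c) the sequence $\langle g_*\lambda^N_j\rangle$ is $\mathcal I_M$-null, and $g_*\lambda^N_j$ has at most $N_j$ atoms. Proposition~\ref{prop:count} gives (3).

(3)$\Rightarrow$(2). Let $N_j\ge M_{\lceil j/C\rceil}$ for $j\ge j_1$. For $j\ge j_1$ and $k=\lceil j/C\rceil$ let $g$ map $I^N_j$ evenly to $I^M_k$, and let $g=0$ on the finite set $\bigcup_{j<j_1}I^N_j$. Each $k$ equals $\lceil j/C\rceil$ for at most $C$ values of $j$, so every fiber of $g$ is contained in finitely many blocks, and $g$ is finite-to-one. For $j\ge j_1$, inequality \eqref{eq:even} and $j/k\le C$ give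
\[
\lambda^N_j(g^{-1}[A])=j\,\frac{|g^{-1}[A]\cap I^N_j|}{N_j}\le2j\,\frac{|A\cap I^M_k|}{M_k}=\frac{2j}k\,\lambda^M_k(A)\le2C\,\lambda^M_{\lceil j/C\rceil}(A).
\]
For $A\in\mathcal I_M$ the right side tends to $0$, so $g^{-1}[A]\in\mathcal I_N$.
\end{proof}

The factor $j/k$ in the last display is the price for moving mass $j$ to a block of mass $k$. It is absent in Remark~\ref{rem:mass1}, which is why $k(j)$ may grow arbitrarily slowly there. Admissibility is used only in (1)$\Rightarrow$(3).

\begin{example}\label{ex:rates}
(a) For integers $a\ge2$ and $b\ge1$ we have $\mathcal I_{\langle i^a\rangle}\le_K\mathcal I_{\langle j^b\rangle}$ if and only if $a\le b$: take $C=1$ if $a\le b$, and note that $j^b\ge(j/C)^a$ fails for large $j$ if $a>b$. For $a=3$, $b=2$ this removes the restriction on $g$ in Section~\ref{sec:example}.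

(b) The admissible sequences $\langle i^2\rangle$ and $\langle2i^2\rangle$ give Kat\v{e}tov equivalent ideals, since $2\lceil j/2\rceil^2\le(j+1)^2/2\le j^2$ for $j\ge3$. So do $\langle2^i\rangle$ and $\langle4^i\rangle$, since $2\lceil j/3\rceil\le2j/3+2\le j$ for $j\ge6$.
\end{example}

\section{The Tukey type of $\mathcal{AN}$}\label{sec:tukey}

For each $\mathcal J\in\mathcal{AN}$ fix a disjoint $\mathcal J$-null sequence $\langle\rho^{\mathcal J}_j:j\ge1\rangle$, as given by Lemma~\ref{lem:null}(b). Let $T^{\mathcal J}_j$ be the support of $\rho^{\mathcal J}_j$ and $N^{\mathcal J}_j=|T_j^{\mathcal J}|$. Define $e_{\mathcal J},h_{\mathcal J}\in\omega^\omega$ by $e_{\mathcal J}(0)=h_{\mathcal J}(0)=0$ and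
\[
e_{\mathcal J}(i)=N^{\mathcal J}_i,\qquad h_{\mathcal J}(i)=N^{\mathcal J}_{i^2}\qquad(i\ge1).
\]
We show that $\Phi(f)$ lies above $\mathcal J$ as soon as $f$ dominates $e_{\mathcal J}$, and that it can lie below $\mathcal J$ only if $f$ is dominated by $h_{\mathcal J}$.

The second statement answers the question from the introduction. The difficulty is that the bound for $f$ must depend on $\mathcal J$ alone, while the constant $C$ of Proposition~\ref{prop:count} depends on $f$ and on the witness. Evaluating at $j=i^2$ absorbs all constants at once, since $i^2/C\ge i$ for $i\ge C$.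

\begin{proposition}\label{prop:upper}
For $\mathcal J\in\mathcal{AN}$ and $f\in\omega^\omega$, if $\Phi(f)\le_K\mathcal J$, then $f\le^*h_{\mathcal J}$. Hence $\Phi$ is a Tukey reduction of $(\omega^\omega,\le^*)$ to $(\mathcal{AN},\le_K)$.
\end{proposition}

\begin{proof}
Let $g$ witness $\mathcal I_{M^f}\le_K\mathcal J$. By Lemma~\ref{lem:null}(c) the sequence $\langle g_*\rho^{\mathcal J}_j\rangle$ is $\mathcal I_{M^f}$-null, and $g_*\rho_j^{\mathcal J}$ has at most $N^{\mathcal J}_j$ atoms. By Proposition~\ref{prop:count} there is $C$ with $N^{\mathcal J}_j\ge M^f_{\lceil j/C\rceil}$ for all large $j$. For $j=i^2$ with $i\ge C$ we have $\lceil j/C\rceil\ge i$. Since $M^f$ is increasing, for all large $i$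
\[
f(i)\le M^f_i\le M^f_{\lceil i^2/C\rceil}\le N^{\mathcal J}_{i^2}=h_{\mathcal J}(i).
\]
So for $q_0=\mathcal J$ the function $p_0=h_{\mathcal J}$ is as required in the definition of a Tukey reduction.
\end{proof}

For the other direction we must realize $\rho^{\mathcal J}_i$, which need not be uniform, as an approximate pushforward of the uniform measure $\lambda_i^M$ of the same mass. Rounding misplaces at most one point of $I^M_i$ per atom, hence mass at most $N^{\mathcal J}_i\cdot i/M_i$ in total. The factor $i^2$ in the definition of $M^f$ makes this error tend to $0$.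

\begin{proposition}\label{prop:lower}
For $\mathcal J\in\mathcal{AN}$ and $f\in\omega^\omega$, if $e_{\mathcal J}\le^*f$, then $\mathcal J\le_{KB}\Phi(f)$.
\end{proposition}

\begin{proof}
Write $M=M^f$ and omit the superscripts $M$ and $\mathcal J$. Fix $i_1\ge1$ with $N_i\le f(i)$ for $i\ge i_1$. Then $M_i\ge i^2f(i)\ge i^2N_i$ for $i\ge i_1$. For such $i$ and $x\in T_i$ let $a_x=\rho_i(\{x\})M_i/i$, so that $\sum_{x\in T_i}a_x=M_i$. Choose pairwise disjoint subsets of $I_i$ of sizes $\lfloor a_x\rfloor$, for $x\in T_i$, and let $g$ send the subset chosen for $x$ to $x$. The number of remaining points of $I_i$ is $\sum_{x\in T_i}(a_x-\lfloor a_x\rfloor)\le N_i$; let $g$ send them to one fixed point of $T_i$. Let $g=0$ on the finite set $U=\bigcup_{i<i_1}I_i$.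

A point $x$ lies in at most one $T_i$, so $g^{-1}[\{x\}]$ is contained in the union of $U$ and at most one block. Thus $g$ is finite-to-one; this is the only place where disjointness of the supports is used. For $B\in\mathcal J$ and $i\ge i_1$,
\[
\lambda_i(g^{-1}[B])\le\frac i{M_i}\Bigl(\sum_{x\in B\cap T_i}a_x+N_i\Bigr)=\rho_i(B)+\frac{iN_i}{M_i}\le\rho_i(B)+\frac1i\to0,
\]
so $g^{-1}[B]\in\mathcal I_M=\Phi(f)$.
\end{proof}

Monotonicity of $\Phi$ needs an argument because $f^+$ remembers the initial values of $f$: from $f\le^*f'$ we cannot conclude $f^+\le^*f'^+$ when $f'$ is bounded. The discrepancy is a constant factor, which the constant $C$ of Theorem~\ref{thm:class} absorbs.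

\begin{lemma}\label{lem:monotone}
If $f\le^*f'$, then $\Phi(f)\le_{KB}\Phi(f')$.
\end{lemma}

\begin{proof}
Let $K\in\omega$ be an upper bound for the finitely many values $f(l)$ with $f(l)>f'(l)$. Then $f^+(i)\le K+f'^+(i)$ for all $i$, so $1+f^+(i)\le(K+1)(1+f'^+(i))$ and $M^f_i\le(K+1)M^{f'}_i$. Put $C=2(K+1)$, let $j\ge C$ and $k=\lceil j/C\rceil$. Then $k\le j$ and $k\le j/C+1\le2j/C=j/(K+1)$. Since $M^f_i/i$ is nondecreasing,
\[
M^f_k\le\frac kj\,M^f_j\le\frac kj\,(K+1)M^{f'}_j\le M^{f'}_j .
\]
Theorem~\ref{thm:class} gives $\mathcal I_{M^f}\le_{KB}\mathcal I_{M^{f'}}$.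
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
(a) If $\Phi(f)\sqsubseteq\mathcal J$, then $\Phi(f)\le_K\mathcal J$, so $f\le^*h_{\mathcal J}$ by Proposition~\ref{prop:upper}; thus $\Phi$ is a Tukey reduction to $(\mathcal{AN},\sqsubseteq)$. Since $\le_{KB}$ is contained in $\sqsubseteq$, Lemma~\ref{lem:monotone} gives monotonicity, and Proposition~\ref{prop:lower} gives $\mathcal J\sqsubseteq\Phi(e_{\mathcal J})$ for every $\mathcal J\in\mathcal{AN}$, so the range of $\Phi$ is cofinal.

(b) By Proposition~\ref{prop:lower}, $e_{\mathcal J}\le^*f$ implies $\mathcal J\sqsubseteq\Phi(f)$. So $\mathcal J\mapsto e_{\mathcal J}$ is a Tukey reduction of $(\mathcal{AN},\sqsubseteq)$ to $(\omega^\omega,\le^*)$, with $p_0=\Phi(f)$ for $q_0=f$. Together with (a) this gives the equivalence.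

(c) Given $\mathcal J,\mathcal J'\in\mathcal{AN}$, let $f$ be the pointwise maximum of $e_{\mathcal J}$ and $e_{\mathcal J'}$. By Proposition~\ref{prop:lower}, $\Phi(f)$ is a $\sqsubseteq$-upper bound of both ideals. The two cardinals are determined by (b) and Lemma~\ref{lem:tukey}.
\end{proof}

\section{An embedding of $(\mathcal P(\omega),\subseteq^*)$}\label{sec:embed}

The map $\Phi$ is not an order embedding: the constant functions $0$ and $1$ give the sequences $\langle i^2\rangle$ and $\langle2i^2\rangle$, whose ideals are equivalent by Example~\ref{ex:rates}(b). To encode a set $X\subseteq\omega$ in a growth rate, the code must survive the change of index $j\mapsto\lceil j/C\rceil$ for every $C$. We therefore record the bit ``$n\in X$'' on the whole range $n!\le i<(n+1)!$, whose endpoints have ratio $n+1\to\infty$, and we record it by a factor $2^n$, which eventually exceeds every $C$.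

\begin{proof}[Proof of Theorem~\ref{thm:embed}]
For $X\subseteq\omega$ with indicator function $\mathbf 1_X$ put
\[
M^X_i=i\cdot2^{\,n^2+n\mathbf 1_X(n)}\qquad\text{for }n\ge1\text{ and }n!\le i<(n+1)!.
\]
The ranges $n!\le i<(n+1)!$, $n\ge1$, partition the positive integers. The ratio $M^X_i/i$ is constant on each range, and it is nondecreasing and tends to infinity because $n^2\le n^2+n\mathbf 1_X(n)\le(n+1)^2$. So $M^X$ is admissible. We show that
\[
X\subseteq^*Y\iff\mathcal I_{M^X}\le_K\mathcal I_{M^Y}\iff\mathcal I_{M^X}\le_{KB}\mathcal I_{M^Y}.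
\]
By Theorem~\ref{thm:class} it suffices to show that $X\subseteq^*Y$ holds if and only if there is $C$ with $M^Y_j\ge M^X_{\lceil j/C\rceil}$ for all large $j$.

If $X\subseteq^*Y$, then $\mathbf 1_X(n)\le\mathbf 1_Y(n)$ for all large $n$, so $M^X_j\le M^Y_j$ for all large $j$, and $C=1$ works.

Now let $X\setminus Y$ be infinite and let $C\ge1$ be an integer. For $n\in X\setminus Y$ with $n\ge C$ put $j=C\cdot n!$. Then $n!\le j\le n\cdot n!<(n+1)!$ and $\lceil j/C\rceil=n!$, so both indices lie in the $n$th range. Since $C\le n<2^n$,
\[
M^Y_j=C\cdot n!\cdot2^{n^2}<n!\cdot2^{n^2+n}=M^X_{\lceil j/C\rceil}.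
\]
There are infinitely many such $n$, so the inequality fails for infinitely many $j$.

Finally, let $G_f=\{(n,m):m<f(n)\}$ for $f\in\omega^\omega$. The set $G_f\setminus G_{f'}=\{(n,m):f'(n)\le m<f(n)\}$ has finite vertical sections, and the $n$th section is nonempty exactly when $f(n)>f'(n)$. So $G_f\subseteq^*G_{f'}$ if and only if $f\le^*f'$. Composing $f\mapsto G_f$ with a bijection between $\omega\times\omega$ and $\omega$ and then with $X\mapsto\mathcal I_{M^X}$ embeds $(\omega^\omega,\le^*)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Zuchowski}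
Tomasz \.Zuchowski, \emph{The Nikodym property and filters on $\omega$}, arXiv:2403.07484 (2024).

\end{thebibliography}
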